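\title{Deciding hereditary structural completeness for the structural completion of the logic of a finite Heyting algebra}

\begin{abstract}
We show that there is an algorithm that, given a finite Heyting algebra $A$, decides whether the deductive system obtained from the logic of $A$ by adding all its admissible rules is hereditarily structurally complete. The question is translated into one about a quasivariety generated by a single computable finite algebra, and an algebraic criterion reduces it to a bounded search. The problem is solvable in triply exponential time. A negative answer comes with an explicit admissible, non-derivable rule, and a positive answer with a description of the lattice of all extensions. Both answers occur; the negative one is realized by an algebra with $98$ elements.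
\end{abstract}

\section{The problem and the result}\label{sec:intro}

Let $\mathrm{For}$ be the set of propositional formulas built from a countably infinite set of variables with $\wedge,\vee,\to,\bot$; we abbreviate $\varphi\to\bot$ by $\neg\varphi$, $\neg\bot$ by $\top$, and $(\varphi\to\psi)\wedge(\psi\to\varphi)$ by $\varphi\leftrightarrow\psi$. A \emph{rule} is a pair $\Gamma/\varphi$ with $\Gamma$ a finite set of formulas and $\varphi$ a formula. A \emph{deductive system} is a pair $\mathcal D=\langle\mathrm{Ax},\mathrm R\rangle$ of a set of formulas (axioms) and a set of rules. We write $\Gamma\vdash_{\mathcal D}\varphi$ if $\varphi$ ends a finite sequence in which every formula is a member of $\Gamma$, a substitution instance of an axiom, or $\sigma\psi$ for a rule $\Delta/\psi\in\mathrm R$ and a substitution $\sigma$ such that all members of $\sigma\Delta$ occur earlier. This relation is \emph{structural}: $\Gamma\vdash_{\mathcal D}\varphi$ implies $\sigma\Gamma\vdash_{\mathcal D}\sigma\varphi$. The \emph{logic} of $\mathcal D$ is $L(\mathcal D)=\{\varphi:\ \vdash_{\mathcal D}\varphi\}$.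

A rule $r=\Gamma/\varphi$ is \emph{derivable} in $\mathcal D$ if $\Gamma\vdash_{\mathcal D}\varphi$, and \emph{admissible} in $\mathcal D$ if $L(\langle\mathrm{Ax},\mathrm R\cup\{r\}\rangle)=L(\mathcal D)$. Adding a derivable rule changes no consequence; adding an admissible rule changes no theorem. The system $\mathcal D$ is \emph{structurally complete} if every admissible rule is derivable. Its \emph{structural completion} $\mathcal D^\circ$ is obtained by adding all rules admissible in $\mathcal D$. A system $\mathcal D'$ is an \emph{extension} of $\mathcal D$ if ${\vdash_{\mathcal D}}\subseteq{\vdash_{\mathcal D'}}$, and $\mathcal D$ is \emph{hereditarily structurally complete} (HSC) if $\mathcal D$ and all its extensions are structurally complete.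

For a finite Heyting algebra $A$ let $L(A)$ be the set of formulas valid in $A$, and let $\mathrm{MP}$ be modus ponens $x,\,x\to y\,/\,y$. By the structural completion of $L(A)$ we mean $\langle L(A),\mathrm{MP}\rangle^\circ$. The following problem comes from Citkin's paper \cite{Citkin}.

\begin{quote}
Is there an algorithm that, given a finite Heyting algebra $A$, decides whether the structural completion of $L(A)$ is hereditarily structurally complete?
\end{quote}

A rule is admissible exactly when the set of theorems is closed under its substitution instances (Lemma~\ref{lem:adm}). Hence $\mathcal D^\circ$ is the largest extension of $\mathcal D$ with the same theorems, and it is structurally complete. Every proper extension of $\mathcal D^\circ$ has new theorems, and with them possibly new admissible rules; the question is whether some such extension fails to derive one of these. One might guess that completing once is enough, so that the answer for a given $A$ is always ``yes''. This is so for the chains with two and three elements (Example~\ref{ex:chain}), but not in general (Theorem~\ref{thm:no}). A test is therefore needed, and the definition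 offers none: it quantifies over all extensions and all rules, with no bound on the size of either.

\begin{theorem}\label{thm:main}
There is an algorithm that, given a finite Heyting algebra $A$, decides whether the structural completion of $L(A)$ is hereditarily structurally complete.
\end{theorem}

The proof has three steps. First, extensions of $\mathcal D^\circ$ correspond to subquasivarieties of a quasivariety $\mathcal Q$ of Heyting algebras (Section~\ref{sec:translation}). Second, $\mathcal Q$ fails to be HSC exactly when some finite $S\in\mathcal Q$ is a homomorphic image of a finite $B\in\mathcal Q$ without being a subalgebra of a power of $B$ (Section~\ref{sec:criterion}). Third, $\mathcal Q$ is generated by one computable finite algebra $F$, the algebra $S$ can be taken inside $F$, and $B$ can be taken with $|S|$ generators (Section~\ref{sec:algorithm}). Section~\ref{sec:small} shows the mechanism on two small algebras. The later sections describe what the algorithm can output, bound its running time, treat locally tabular logics, and give the negative example.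

\section{Algebraic background}\label{sec:background}

\subsection*{Heyting algebras}
A \emph{Heyting algebra} is a bounded lattice with an operation $\to$ such that $c\le a\to b$ if and only if $c\wedge a\le b$. Heyting algebras form an equational class in the language $\wedge,\vee,\to,0$, with $1=0\to0$; the one-element (\emph{trivial}) algebra is allowed. Formulas are the terms of this language, with $\bot$ read as $0$, and a \emph{valuation} is a homomorphism from $\mathrm{For}$ to a Heyting algebra. An algebra \emph{validates} a rule $\Gamma/\varphi$ if every valuation sending all of $\Gamma$ to $1$ sends $\varphi$ to $1$, and it validates $\varphi$ if it validates $\emptyset/\varphi$. Intuitionistic logic $\mathrm{Int}$ is the set of formulas valid in all Heyting algebras. We use constantly that $a\leftrightarrow b=1$ if and only if $a=b$.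

\subsection*{Quasivarieties and free algebras}
Fix an algebraic language. A \emph{quasi-identity} is a universally quantified implication $s_1\approx t_1\wedge\dots\wedge s_m\approx t_m\Rightarrow s\approx t$ with $m\ge0$; for $m=0$ it is an \emph{identity}. A \emph{quasivariety} (\emph{variety}) is the class of all models of a set of quasi-identities (identities). For a class $\mathcal K$, let $\mathsf Q(\mathcal K)$ and $\mathsf V(\mathcal K)$ be the quasivariety and the variety defined by the quasi-identities and the identities valid in $\mathcal K$. The operators $\mathsf I,\mathsf H,\mathsf S,\mathsf P,\mathsf P_u$ form isomorphic copies, homomorphic images, subalgebras, products and ultraproducts; $\mathsf P$ includes the empty product, which is the trivial algebra. A family of maps on a set $C$ \emph{separates points} if any two distinct elements of $C$ have distinct images under some member of the family. A class is \emph{locally finite} if its finitely generated members are finite. For a cardinal $\kappa$ (nonzero if the language has no constants), $F_{\mathcal K}(\kappa)$ is the algebra of terms in $\kappa$ variables modulo the identities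 valid in $\mathcal K$. We use the following textbook facts.

\begin{itemize}
\item[(F1)] $C\in\mathsf{ISP}(\mathcal K)$ if and only if the homomorphisms from $C$ to members of $\mathcal K$ separate points.
\item[(F2)] $\mathsf Q(\mathcal K)=\mathsf{ISPP}_u(\mathcal K)$ (Mal'cev). If $\mathcal K$ is a finite set of finite algebras, an ultraproduct of members of $\mathcal K$ is isomorphic to one of them, so $\mathsf Q(\mathcal K)=\mathsf{ISP}(\mathcal K)$.
\item[(F3)] $\mathsf V(\mathcal K)=\mathsf{HSP}(\mathcal K)$; in particular $\mathsf V(\mathcal K)=\mathsf H(\mathcal K)$ if $\mathcal K$ is a quasivariety.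
\item[(F4)] An algebra belongs to a quasivariety if and only if all its finitely generated subalgebras do, because a failure of a quasi-identity involves finitely many elements.
\item[(F5)] $F_{\mathcal K}(\kappa)$ depends only on the identities valid in $\mathcal K$ and lies in $\mathsf{ISP}(\mathcal K)$. Every map from its generators into a member of $\mathsf V(\mathcal K)$ extends to a homomorphism. The first $m$ generators of $F_{\mathcal K}(\kappa)$ generate a copy of $F_{\mathcal K}(m)$. The algebra $F_{\mathcal K}(\omega)$ satisfies exactly the identities valid in $\mathcal K$.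
\item[(F6)] If $\mathcal K$ is a finite set of finite algebras and $d$ is finite, $F_{\mathcal K}(d)$ is the subalgebra of $\prod_{A\in\mathcal K}A^{A^d}$ generated by the $d$ tuples of projections. It is finite, so $\mathsf V(\mathcal K)$ is locally finite, and for a finite language it is computable from $\mathcal K$ and $d$.
\item[(F7)] For a finite Heyting algebra $A$, every subdirectly irreducible member of $\mathsf V(A)$ lies in $\mathsf{HS}(A)$ (J\'onsson's lemma). As every algebra embeds into a product of subdirectly irreducible homomorphic images of itself, $\mathsf V(A)=\mathsf{ISP}(\mathsf{HS}(A))$, and $\mathsf{HS}(A)$ has finitely many members up to isomorphism.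
\end{itemize}

\subsection*{Finite duality}
Finite Heyting algebras are best drawn as posets. In a poset $X$ let ${\uparrow}x=\{y:y\ge x\}$. The upward closed subsets (\emph{upsets}) of $X$ form a Heyting algebra $\mathrm{Up}(X)$ under $\cap$, $\cup$, $\emptyset$ and $W\to W'=\{x:{\uparrow}x\cap W\subseteq W'\}$. A map $f:Z\to X$ is a \emph{p-morphism} if $f({\uparrow}z)={\uparrow}f(z)$ for all $z$. The inclusion $\subseteq$ says that $f$ is monotone; the inclusion $\supseteq$ is the \emph{back condition}. For a finite Heyting algebra $B$ let $B_*$ be its poset of prime filters under inclusion. The finite duality of de Jongh--Troelstra and Esakia states: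

\begin{itemize}
\item[(D1)] $B\cong\mathrm{Up}(B_*)$ and $X\cong\mathrm{Up}(X)_*$ for finite $B$ and $X$.
\item[(D2)] For finite $X,Z$, the homomorphisms $\mathrm{Up}(X)\to\mathrm{Up}(Z)$ are exactly the maps $f^{-1}$ for p-morphisms $f:Z\to X$. The map $f^{-1}$ is injective if and only if $f$ is onto, and surjective if and only if $f$ is an order isomorphism onto an upset of $X$.
\item[(D3)] $\mathrm{Up}(X\sqcup Z)\cong\mathrm{Up}(X)\times\mathrm{Up}(Z)$.
\end{itemize}

For a point $x$ of a finite poset, $M(x)$ denotes the (nonempty) set of maximal points above or equal to $x$.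

\begin{lemma}\label{lem:pm}
Let $X,Z$ be finite posets.
\begin{enumerate}
\item[(a)] If $f:Z\to X$ is a p-morphism and $z\in Z$, then the image of $f$ is an upset, $|{\uparrow}f(z)|\le|{\uparrow}z|$, and $M(f(z))=f(M(z))$. Every chain in the image of $f$ is the image of a chain of the same length.
\item[(b)] $\mathrm{Up}(X)\in\mathsf{ISP}(\mathrm{Up}(Z))$ if and only if every $x\in X$ lies in the image of some p-morphism $Z\to X$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The first two claims follow from $f({\uparrow}z)={\uparrow}f(z)$. If $m$ is maximal, then ${\uparrow}f(m)=\{f(m)\}$, so $f(M(z))\subseteq M(f(z))$. If $m'\in M(f(z))$, pick $z'\ge z$ with $f(z')=m'$ and $m\in M(z')$; then $f(m)\ge m'$, so $f(m)=m'$. A chain $x_0<x_1<\cdots$ in the image is lifted from the bottom: if $f(z_i)=x_i$, the back condition gives $z_{i+1}\ge z_i$ with $f(z_{i+1})=x_{i+1}$, and $z_{i+1}\ne z_i$.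

(b) Use (F1) and (D2). If two upsets differ at $x$ and $x=f(z)$, their preimages under $f$ differ at $z$. If $x$ lies in no image, the upsets ${\uparrow}x$ and ${\uparrow}x\setminus\{x\}$ have equal preimages under every p-morphism $Z\to X$.
\end{proof}

\section{From deductive systems to quasivarieties}\label{sec:translation}

Call a system $\mathcal D$ \emph{superintuitionistic} (si) if $\mathrm{Int}\subseteq L(\mathcal D)$ and $\mathrm{MP}$ is derivable in $\mathcal D$. Extensions of si systems are si. Let $\mathrm{Alg}(\mathcal D)$ be the class of Heyting algebras validating all rules derivable in $\mathcal D$. By induction on derivations, this is the class of Heyting algebras validating the axioms and the rules of $\mathcal D$.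

Over Heyting algebras, rules and quasi-identities have the same expressive power. The rule $\{\psi_1,\dots,\psi_m\}/\varphi$ is valid exactly when $\bigwedge_i\psi_i\approx1\Rightarrow\varphi\approx1$ holds, and $\bigwedge_i s_i\approx t_i\Rightarrow s\approx t$ holds exactly when $\{s_i\leftrightarrow t_i\}_i/s\leftrightarrow t$ is valid. Thus $\mathrm{Alg}(\mathcal D)$ is a quasivariety, and for a class $\mathcal K$ of Heyting algebras, $\mathsf Q(\mathcal K)$ consists of the Heyting algebras validating every rule valid in $\mathcal K$.

\begin{lemma}\label{lem:complete}
Let $\mathcal D$ be si and $\Gamma$ finite. Then $\Gamma\vdash_{\mathcal D}\varphi$ if and only if $\mathrm{Alg}(\mathcal D)$ validates $\Gamma/\varphi$.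
\end{lemma}

\begin{proof}
The forward direction is the definition of $\mathrm{Alg}(\mathcal D)$. Suppose $\Gamma\nvdash_{\mathcal D}\varphi$ and let $T=\{\psi:\Gamma\vdash_{\mathcal D}\psi\}$. This set contains $\mathrm{Int}$ and is closed under $\mathrm{MP}$; here the hypothesis that $\mathcal D$ is si is used. Put $\psi\equiv\chi$ if $\psi\leftrightarrow\chi\in T$. The formulas expressing reflexivity, symmetry and transitivity of $\leftrightarrow$, and the formulas $(\psi\leftrightarrow\psi')\to((\chi\leftrightarrow\chi')\to((\psi\circ\chi)\leftrightarrow(\psi'\circ\chi')))$ for $\circ\in\{\wedge,\vee,\to\}$, belong to $\mathrm{Int}$, so $\equiv$ is a congruence on $\mathrm{For}$. If $s\approx t$ holds in all Heyting algebras, all instances of $s\leftrightarrow t$ are in $\mathrm{Int}$; so $C=\mathrm{For}/{\equiv}$ is a Heyting algebra. Since $\psi\leftrightarrow(\psi\leftrightarrow\top)\in\mathrm{Int}$, we have $[\psi]=1$ if and only if $\psi\in T$.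

Let $\Delta\vdash_{\mathcal D}\chi$ with $\Delta$ finite, and let $\nu$ be a valuation in $C$ sending $\Delta$ to $1$. Choosing representatives of the values of the variables gives a substitution $\sigma$ with $\nu(\psi)=[\sigma\psi]$ for all $\psi$. Then $\sigma\Delta\subseteq T$ and, by structurality, $\sigma\Delta\vdash_{\mathcal D}\sigma\chi$; so $\sigma\chi\in T$ and $\nu(\chi)=1$. Hence $C\in\mathrm{Alg}(\mathcal D)$, and the valuation $\psi\mapsto[\psi]$ refutes $\Gamma/\varphi$ in $C$.
\end{proof}

For a quasivariety $\mathcal K$ of Heyting algebras let $\mathcal D_{\mathcal K}$ be the system with no axioms whose rules are all rules valid in $\mathcal K$. It is si, and $\mathrm{Alg}(\mathcal D_{\mathcal K})=\mathsf Q(\mathcal K)=\mathcal K$. Since derivations are finite, a consequence relation is determined by its derivable rules. With Lemma~\ref{lem:complete} this gives the following.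

\begin{corollary}\label{cor:bijection}
The map $\mathcal D\mapsto\mathrm{Alg}(\mathcal D)$ induces an order-reversing bijection between the consequence relations of si systems and the quasivarieties of Heyting algebras. The extensions of $\mathcal D$ correspond to the subquasivarieties of $\mathrm{Alg}(\mathcal D)$.
\end{corollary}

Derivability is validity in the whole class $\mathrm{Alg}(\mathcal D)$. Admissibility is validity in one member of it.

\begin{lemma}\label{lem:adm}
Let $\mathcal D$ be si and $\mathcal K=\mathrm{Alg}(\mathcal D)$. The following are equivalent: $\Gamma/\varphi$ is admissible in $\mathcal D$; for every substitution $\sigma$, $\sigma\Gamma\subseteq L(\mathcal D)$ implies $\sigma\varphi\in L(\mathcal D)$; the algebra $F_{\mathcal K}(\omega)$ validates $\Gamma/\varphi$.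
\end{lemma}

\begin{proof}
If the rule is admissible and $\sigma\Gamma\subseteq L(\mathcal D)$, then $\sigma\varphi$ is a theorem of the enlarged system, hence of $\mathcal D$. Conversely, $L(\mathcal D)$ contains the instances of the axioms and is closed under instances of the rules of $\mathcal D$; if it is also closed under instances of $\Gamma/\varphi$, induction on derivations shows that the enlarged system has no new theorems. Finally, by Lemma~\ref{lem:complete}, $\psi\leftrightarrow\chi\in L(\mathcal D)$ if and only if $\psi\approx\chi$ holds in $\mathcal K$. So $F_{\mathcal K}(\omega)$ is the algebra $C$ from the proof of that lemma for $T=L(\mathcal D)$: its valuations have the form $\psi\mapsto[\sigma\psi]$, and $[\sigma\psi]=1$ means $\sigma\psi\in L(\mathcal D)$.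
\end{proof}

\begin{definition}
A quasivariety $\mathcal Q$, in any language, is \emph{HSC} if $\mathcal K=\mathsf Q(F_{\mathcal K}(\omega))$ for every subquasivariety $\mathcal K\subseteq\mathcal Q$.
\end{definition}

A \emph{superintuitionistic logic} is a set $L\supseteq\mathrm{Int}$ of formulas closed under $\mathrm{MP}$ and substitution; $L(A)$ is one. Let $\mathcal V_L$ be the variety of Heyting algebras validating $L$. Since $s\approx t$ holds in an algebra exactly when $s\leftrightarrow t$ is valid in it, $\mathcal V_{L(A)}=\mathsf V(A)$.

\begin{proposition}\label{prop:translation}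
Let $\mathcal D$ be si and $\mathcal K=\mathrm{Alg}(\mathcal D)$.
\begin{enumerate}
\item[(a)] $\mathcal D$ is structurally complete if and only if $\mathcal K=\mathsf Q(F_{\mathcal K}(\omega))$, and $\mathcal D$ is HSC if and only if $\mathcal K$ is HSC.
\item[(b)] $\mathrm{Alg}(\mathcal D^\circ)=\mathsf Q(F_{\mathcal K}(\omega))$.
\item[(c)] For a superintuitionistic logic $L$, $\mathrm{Alg}(\langle L,\mathrm{MP}\rangle)=\mathcal V_L$. Hence $\langle L,\mathrm{MP}\rangle$ is HSC if and only if $\mathcal V_L$ is, and $\langle L,\mathrm{MP}\rangle^\circ$ is HSC if and only if $\mathsf Q(F_{\mathcal V_L}(\omega))$ is.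
\end{enumerate}
\end{proposition}

\begin{proof}
(a) By Lemmas~\ref{lem:complete} and~\ref{lem:adm}, $\mathcal D$ is structurally complete if and only if every rule valid in $F_{\mathcal K}(\omega)$ is valid in $\mathcal K$, that is, $\mathcal K\subseteq\mathsf Q(F_{\mathcal K}(\omega))$. The reverse inclusion always holds, as $F_{\mathcal K}(\omega)\in\mathcal K$ by (F5). The second claim follows from Corollary~\ref{cor:bijection}.

(b) By Lemma~\ref{lem:adm}, $L(\mathcal D)$ is closed under instances of all admissible rules at once, so $L(\mathcal D^\circ)=L(\mathcal D)$. A rule derivable in $\mathcal D^\circ$ preserves $L(\mathcal D^\circ)=L(\mathcal D)$ under all substitutions, so it is admissible in $\mathcal D$; and a rule admissible in $\mathcal D$ is a rule of $\mathcal D^\circ$. Thus the rules derivable in $\mathcal D^\circ$ are the rules valid in $F_{\mathcal K}(\omega)$.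

(c) Every Heyting algebra validates $\mathrm{MP}$, so the algebras validating the axioms and rules of $\langle L,\mathrm{MP}\rangle$ are those validating $L$. Apply (a) and (b).
\end{proof}

From now on the problem reads: given $A$, with $\mathcal V=\mathsf V(A)$, decide whether $\mathsf Q(F_{\mathcal V}(\omega))$ is HSC.

\section{Two small cases}\label{sec:small}

\begin{example}\label{ex:chain}
Let $\mathbf 2$ be the two-element Heyting algebra and $\mathbf 3$ the chain $0<a<1$, in which $a\to0=0$. The members of $\mathsf{HS}(\mathbf 3)$ are $\mathbf 3$, $\mathbf 2$ and the trivial algebra, so $\mathsf V(\mathbf 3)=\mathsf{ISP}(\mathbf 3)$ by (F7); in the same way $\mathsf V(\mathbf 2)=\mathsf{ISP}(\mathbf 2)$, the class of Boolean algebras. Let $\mathcal K\subseteq\mathsf V(\mathbf 3)$ be a quasivariety.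

Suppose some $B\in\mathcal K$ has an element $u$ with $w=u\vee\neg u\ne1$. Then $\neg w=\neg u\wedge\neg\neg u=0$, and $w\ne0$, since otherwise $1=\neg w=0$. The chain $0<w<1$ is closed under $\to$, because $w\to0=0$, $1\to y=y$, and $x\to y=1$ for $x\le y$. So $\mathbf 3$ embeds into $B$, and $\mathcal K=\mathsf{ISP}(\mathbf 3)$. Otherwise $x\vee\neg x\approx1$ holds in $\mathcal K$. Then no homomorphism from a member of $\mathcal K$ to $\mathbf 3$ takes the value $a$, so $\mathcal K\subseteq\mathsf{ISP}(\mathbf 2)$; and $\mathcal K=\mathsf{ISP}(\mathbf 2)$ unless $\mathcal K$ is trivial, since $\{0,1\}$ is a copy of $\mathbf 2$ in any nontrivial algebra.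

So $\mathsf V(\mathbf 3)$ has three subquasivarieties, and they are told apart by the identities $0\approx1$ and $x\vee\neg x\approx1$. For each of them, $\mathsf Q(F_{\mathcal K}(\omega))$ is a subquasivariety with the same identities as $\mathcal K$, hence equal to $\mathcal K$. Thus $\mathsf V(\mathbf 3)$ and its subvariety $\mathsf V(\mathbf 2)$ are HSC; each equals $\mathsf Q(F_{\mathcal V}(\omega))$ for the respective $\mathcal V$, and the answer to our problem is ``yes'' for $A=\mathbf 2$ and $A=\mathbf 3$.
\end{example}

The decisive point was this: an algebra that maps onto $\mathbf 3$ is not Boolean, so it contains a copy of $\mathbf 3$, and the copy lies in the subalgebra generated by a single element. The next example shows what happens when a homomorphic image cannot be found again inside.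

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\node (p) at (0,2) {$\pi$}; \node (k) at (2,2) {$\kappa$};
\node (b) at (2,1) {$\beta$}; \node (t) at (1,0) {$\tau$};
\draw (t)--(p) (t)--(b)--(k);
\node at (1,-0.7) {$N$};
\node (p2) at (4.5,2) {$\pi$}; \node (k2) at (6.5,2) {$\kappa$};
\node (b2) at (6.5,1) {$\beta$}; \node (t2) at (5.5,0) {$\tau$}; \node (d) at (5.5,1) {$\delta$};
\draw (t2)--(p2) (t2)--(b2)--(k2) (p2)--(d)--(k2);
\node at (5.5,-0.7) {$N^+$};
\end{tikzpicture}
\caption{Hasse diagrams of the posets $N$ and $N^+$. The poset $N$ is an upset of $N^+$, but no p-morphism maps $N^+$ onto $N$: the point $\delta$ has no possible image.}\label{fig:N}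
\end{figure}

\begin{example}\label{ex:N}
Let $N$ be the poset $\tau<\pi$, $\tau<\beta<\kappa$, and let $N^+$ be $N$ with a new point $\delta<\pi,\kappa$ (Figure~\ref{fig:N}). Put $S=\mathrm{Up}(N)$ and $B=\mathrm{Up}(N^+)$. As $N$ is an upset of $N^+$, we have $S\in\mathsf H(B)$. The inclusion $N\to N^+$ and the map $\tau\mapsto\delta$, $\pi\mapsto\pi$, $\beta,\kappa\mapsto\kappa$ are p-morphisms whose images cover $N^+$, so $B\in\mathsf{ISP}(S)$ by Lemma~\ref{lem:pm}(b). Hence $\mathsf V(S)=\mathsf V(B)$; call this variety $\mathcal V$.

We claim $S\notin\mathsf{ISP}(B)$. Otherwise some p-morphism $l:N^+\to N$ has $l(y)=\tau$ for some $y$. Then $|{\uparrow}y|\ge4$, so $y=\tau$ and $l$ permutes $N$. From $|{\uparrow}l(\beta)|=|l({\uparrow}\beta)|=2$ we get $l(\beta)=\beta$, then $l(\kappa)=\kappa$ and $l(\pi)=\pi$. Now $l(\delta)$ lies below $\pi$ and $\kappa$, so $l(\delta)=\tau$; but $|{\uparrow}\delta|=3<4=|{\uparrow}\tau|$.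

By (F5), $F_{\mathcal V}(\omega)\in\mathsf{ISP}(B)$, so $\mathsf Q(F_{\mathcal V}(\omega))\subseteq\mathsf{ISP}(B)$ does not contain $S$. Therefore $\mathcal V\ne\mathsf Q(F_{\mathcal V}(\omega))$, and $\langle L(S),\mathrm{MP}\rangle$ is not structurally complete. The same computation shows that the pair $(S,B)$ says nothing against the structural completion of $L(S)$: passing to $\mathsf Q(F_{\mathcal V}(\omega))$ has removed $S$.
\end{example}

Identities pass to homomorphic images; quasi-identities pass to subalgebras and products. Example~\ref{ex:N} exploits the gap between the two, and Example~\ref{ex:chain} shows a class in which there is no gap. The next section proves that for locally finite quasivarieties this gap, measured on finite algebras, is the only obstruction.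

\section{A criterion for locally finite quasivarieties}\label{sec:criterion}

In this section the language is arbitrary. To bound the algebra $S$ in a pair like that of Example~\ref{ex:N}, we need the algebras of $\mathcal Q$ that cannot be decomposed inside $\mathcal Q$.

\begin{definition}
Let $\mathcal Q$ be a quasivariety. An algebra $S\in\mathcal Q$ is \emph{$\mathcal Q$-irreducible} if it is nontrivial and every family of homomorphisms $f_i:S\to C_i\in\mathcal Q$ that separates points contains an injective member.
\end{definition}

\begin{lemma}\label{lem:irr}
Let $\mathcal Q$ be a quasivariety.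
\begin{enumerate}
\item[(a)] If $S$ is $\mathcal Q$-irreducible, $\mathcal K\subseteq\mathcal Q$ and $S\in\mathsf{ISP}(\mathcal K)$, then $S$ embeds into a member of $\mathcal K$.
\item[(b)] Every finite $B\in\mathcal Q$ lies in $\mathsf{ISP}$ of the $\mathcal Q$-irreducible members of $\mathsf H(B)$.
\item[(c)] If $\eta:C\to S$ is onto and $S$ is generated by $d$ elements, then $\eta(C_0)=S$ for some subalgebra $C_0\le C$ generated by $d$ elements.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Combine (F1) with the definition. (b) Induct on $|B|$. A trivial $B$ is the empty product, and a $\mathcal Q$-irreducible $B$ is its own image. Otherwise non-injective homomorphisms $f_i:B\to C_i\in\mathcal Q$ separate points. The images $f_i(B)$ are smaller than $B$ and lie in $\mathcal Q\cap\mathsf H(B)$, the induction hypothesis applies to them, and $B\in\mathsf{ISP}(\{f_i(B)\}_i)$. (c) Let $C_0$ be generated by one preimage of each generator.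
\end{proof}

The following theorem is in essence due to Gorbunov; we give a full proof.

\begin{theorem}\label{thm:criterion}
For a locally finite quasivariety $\mathcal Q$ the following are equivalent.
\begin{enumerate}
\item[(1)] $\mathcal Q$ is HSC.
\item[(2)] For all finite $S,B\in\mathcal Q$: if $S\in\mathsf H(B)$, then $S\in\mathsf{ISP}(B)$.
\item[(3)] If $S\in\mathcal Q$ is finite and $\mathcal Q$-irreducible, $B\in\mathcal Q$ is finite and $S\in\mathsf H(B)$, then $S$ embeds into $B$.
\item[(4)] Every subquasivariety $\mathcal K\subseteq\mathcal Q$ equals $\mathcal Q\cap\mathsf V(\mathcal K)$.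
\end{enumerate}
\end{theorem}

\begin{proof}
(1)$\Rightarrow$(2). Let $\mathcal K=\mathsf{ISP}(S,B)$ and $\mathcal K'=\mathsf{ISP}(B)$; by (F2) these are subquasivarieties of $\mathcal Q$. Since $S\in\mathsf H(B)$, they satisfy the same identities, so $F_{\mathcal K}(\omega)=F_{\mathcal K'}(\omega)\in\mathcal K'$. By (1), $S\in\mathcal K=\mathsf Q(F_{\mathcal K}(\omega))\subseteq\mathcal K'$.

(2)$\Rightarrow$(3). This is Lemma~\ref{lem:irr}(a) with $\mathcal K=\{B\}$.

(3)$\Rightarrow$(4). Only $\mathcal Q\cap\mathsf V(\mathcal K)\subseteq\mathcal K$ needs proof. By (F4) and local finiteness it suffices to show that every finite $B\in\mathcal Q\cap\mathsf V(\mathcal K)$ lies in $\mathcal K$, and by Lemma~\ref{lem:irr}(b) it suffices to show this for every $\mathcal Q$-irreducible $S\in\mathsf H(B)$. By (F3), $S\in\mathsf V(\mathcal K)=\mathsf H(\mathcal K)$, so some $C\in\mathcal K$ maps onto $S$. The algebra $C$ may be infinite, and then (3) does not apply to it. Lemma~\ref{lem:irr}(c) gives a finitely generated $C_0\le C$ mapping onto $S$; it lies in $\mathcal K\subseteq\mathcal Q$ and is finite by local finiteness. By (3), $S$ embeds into $C_0$,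 so $S\in\mathcal K$.

(4)$\Rightarrow$(1). Let $\mathcal K'=\mathsf Q(F_{\mathcal K}(\omega))\subseteq\mathcal K$. By (F5), $\mathsf V(\mathcal K')=\mathsf V(\mathcal K)$, so $\mathcal K'=\mathcal Q\cap\mathsf V(\mathcal K')=\mathcal Q\cap\mathsf V(\mathcal K)=\mathcal K$.
\end{proof}

Local finiteness enters only in (3)$\Rightarrow$(4), twice. In (2) and (3) both algebras are required to lie in $\mathcal Q$; a homomorphic image of $B$ that falls outside $\mathcal Q$ imposes no condition.

\section{The decision procedure}\label{sec:algorithm}

Conditions (2) and (3) speak of finite algebras of unbounded size. A bound appears when $\mathcal Q=\mathsf{ISP}(\mathcal K)$ for a finite set $\mathcal K$ of finite algebras: irreducibility places $S$ inside a member of $\mathcal K$, and lifting generators makes $B$ a quotient of a finite free algebra. Finite algebras of a finite language are given by their operation tables.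

\medskip
\noindent\textbf{Algorithm.} \emph{Input:} a finite set $\mathcal K$ of finite algebras of a finite language. For each subalgebra $S$ of a member of $\mathcal K$, put $d=|S|$ and compute $F_{\mathcal K}(d)$. For each quotient $B$ of $F_{\mathcal K}(d)$ such that $B\in\mathsf{ISP}(\mathcal K)$ and $S\in\mathsf H(B)$, test whether $S\in\mathsf{ISP}(B)$. Answer ``yes'' if all tests succeed; otherwise answer ``no'' and return a \emph{failing pair} $(S,B)$.

\begin{proposition}\label{prop:alg}
The algorithm terminates, and it answers ``yes'' if and only if $\mathcal Q=\mathsf{ISP}(\mathcal K)$ is HSC.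
\end{proposition}

\begin{proof}
By (F6), $F_{\mathcal K}(d)$ is finite and computable. Subalgebras, congruences and homomorphisms of finite algebras are found by listing subsets, partitions and maps, and membership in $\mathsf{ISP}$ is decided by (F1). So the algorithm terminates. By (F2) and (F6), $\mathcal Q$ is a locally finite quasivariety, and Theorem~\ref{thm:criterion} applies.

A failing pair consists of finite $S,B\in\mathcal Q$ with $S\in\mathsf H(B)$ and $S\notin\mathsf{ISP}(B)$, so (2) fails. Suppose all tests succeed; we verify (3). Let $S\in\mathcal Q$ be finite and $\mathcal Q$-irreducible, and let $B\in\mathcal Q$ be finite with $S\in\mathsf H(B)$. By Lemma~\ref{lem:irr}(a) we may assume that $S$ is a subalgebra of a member of $\mathcal K$. By Lemma~\ref{lem:irr}(c) there is $B_0\le B$ generated by $d=|S|$ elements with $S\in\mathsf H(B_0)$. Then $B_0\in\mathcal Q$, and by (F5) $B_0$ is isomorphic to a quotient of $F_{\mathcal K}(d)$. The test for this pair gives $S\in\mathsf{ISP}(B_0)$, and by Lemma~\ref{lem:irr}(a), $S$ embeds into $B_0\le B$.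
\end{proof}

The quasivariety we must test is generated by $F_{\mathcal V}(\omega)$, an algebra with infinitely many generators. The next lemma replaces it by a finite one; this is where the finiteness of $A$ is used.

\begin{lemma}\label{lem:F}
Let $A$ be a finite algebra generated by $k$ elements, with $k\ge1$ if the language has no constants. Let $\mathcal V=\mathsf V(A)$ and $F=F_{\mathcal V}(k)$. Then $F$ is finite, $\mathsf V(F)=\mathcal V$, and $\mathsf Q(F_{\mathcal V}(\omega))=\mathsf{ISP}(F)$.
\end{lemma}

\begin{proof}
$F$ is finite by (F6). Sending the free generators to generators of $A$ gives a surjection $e:F\to A$, so $\mathsf V(F)=\mathcal V$. As $F$ embeds into $F_{\mathcal V}(\omega)$, we have $\mathsf{ISP}(F)\subseteq\mathsf Q(F_{\mathcal V}(\omega))$. Conversely, let $u\ne w$ in $F_{\mathcal V}(\omega)$. Since $F_{\mathcal V}(\omega)\in\mathsf{ISP}(A)$, some $h:F_{\mathcal V}(\omega)\to A$ has $h(u)\ne h(w)$. Send each free generator $x$ to an $e$-preimage of $h(x)$, and extend to a homomorphism $h':F_{\mathcal V}(\omega)\to F$. Then $e\circ h'$ and $h$ agree on generators, so $h=e\circ h'$ and $h'(u)\ne h'(w)$. Hence $F_{\mathcal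 V}(\omega)\in\mathsf{ISP}(F)$, which is a quasivariety by (F2).
\end{proof}

Theorem~\ref{thm:main} now follows in a precise form.

\begin{theorem}\label{thm:decide}
Let $A$ be a finite Heyting algebra generated by $k$ elements (for instance $k=|A|$), $\mathcal V=\mathsf V(A)$ and $F=F_{\mathcal V}(k)$. Then $F$ is computable from $A$, and on input $\{F\}$ the algorithm terminates and answers ``yes'' if and only if the structural completion of $L(A)$ is HSC.
\end{theorem}

\begin{proof}
$F$ is computable by (F6). By Proposition~\ref{prop:translation}(c) and Lemma~\ref{lem:F}, the structural completion of $L(A)$ is HSC if and only if $\mathsf{ISP}(F)$ is. Apply Proposition~\ref{prop:alg}.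
\end{proof}

Since $\mathsf V(F)=\mathcal V$, the free algebras used in this run are the algebras $F_{\mathcal V}(d)\le A^{A^d}$. Nothing in Sections~\ref{sec:criterion} and~\ref{sec:algorithm} before Theorem~\ref{thm:decide} is specific to Heyting algebras.

\begin{theorem}\label{thm:general}
Given a finite set $\mathcal K$ of finite algebras of a finite language, it is decidable whether $\mathsf{ISP}(\mathcal K)$ is HSC, and whether $\mathsf Q(F_{\mathcal K}(\omega))$ is HSC. In particular, given a finite Heyting algebra $A$, it is decidable whether $\langle L(A),\mathrm{MP}\rangle$ itself is HSC.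
\end{theorem}

\begin{proof}
The first claim is Proposition~\ref{prop:alg}. For the second, let $A$ be the product of the members of $\mathcal K$. Each member is a homomorphic image of $A$, so $\mathsf V(A)=\mathsf V(\mathcal K)$; apply Lemma~\ref{lem:F} with $k=|A|\ge1$ and run the algorithm on $\{F\}$. For the last claim, by Proposition~\ref{prop:translation}(c) we must test $\mathsf V(A)$, and by (F7) this is $\mathsf{ISP}(\mathcal K)$ for the finite computable set $\mathcal K$ of quotients of subalgebras of $A$.
\end{proof}

\section{What each answer yields}\label{sec:output}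

To turn a failing pair into a rule, we write the operation tables of $S$ as premises. For a finite Heyting algebra $S$ choose distinct variables $x_c$ $(c\in S)$, and let $\Gamma_S$ consist of $x_0\leftrightarrow\bot$ and all formulas $x_{c\circ d}\leftrightarrow(x_c\circ x_d)$ with $c,d\in S$ and $\circ\in\{\wedge,\vee,\to\}$. For $a,b\in S$ let $r_{S,a,b}$ be the rule $\Gamma_S/x_a\leftrightarrow x_b$.

\begin{lemma}\label{lem:diagram}
A Heyting algebra $C$ validates $r_{S,a,b}$ if and only if $h(a)=h(b)$ for every homomorphism $h:S\to C$. In particular, $S$ refutes $r_{S,a,b}$ if $a\ne b$.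
\end{lemma}

\begin{proof}
A valuation $\nu$ in $C$ sends $\Gamma_S$ to $1$ exactly when $c\mapsto\nu(x_c)$ preserves $0,\wedge,\vee,\to$, and it sends $x_a\leftrightarrow x_b$ to $1$ exactly when $\nu(x_a)=\nu(x_b)$. For $C=S$ take the identity map.
\end{proof}

An extension of $\mathcal D^\circ$ is \emph{axiomatic} if its consequence relation is that of $\mathcal D^\circ$ with further axioms and no further rules.

\begin{theorem}\label{thm:output}
Let $A$, $\mathcal V$, $F$ be as in Theorem~\ref{thm:decide}, $\mathcal Q=\mathsf{ISP}(F)$ and $\mathcal D^\circ=\langle L(A),\mathrm{MP}\rangle^\circ$.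
\begin{enumerate}
\item[(i)] If the answer is ``no'', then from a failing pair $(S,B)$ one computes an extension of $\mathcal D^\circ$ that is not structurally complete and an admissible, non-derivable rule of it. The extension is the system whose rules are the rules valid in both $S$ and $B$.
\item[(ii)] Suppose the answer is ``yes''. Let $\Sigma$ be the set of isomorphism types of $\mathcal Q$-irreducible subalgebras of $F$, ordered by embeddability; it is finite and computable. Then $\mathcal K\mapsto\mathcal K\cap\Sigma$ is an isomorphism from the lattice of subquasivarieties of $\mathcal Q$ onto the lattice of down-sets of $\Sigma$. Hence $\mathcal D^\circ$ has, up to equality of consequence relations, finitely many extensions. They form a finite distributive lattice, dual to the lattice of down-sets of $\Sigma$, and each of them is an axiomatic extension of $\mathcal D^\circ$.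
\end{enumerate}
\end{theorem}

\begin{proof}
(i) Let $\mathcal K=\mathsf{ISP}(S,B)\subseteq\mathcal Q$. The system $\mathcal D_{\mathcal K}$ of Section~\ref{sec:translation} extends $\mathcal D^\circ$, and its rules are the rules valid in $S$ and $B$, a decidable set. As $S\notin\mathsf{ISP}(B)$, a search finds $a\ne b$ in $S$ identified by all homomorphisms $S\to B$. By Lemma~\ref{lem:diagram}, $r_{S,a,b}$ is valid in $B$, hence in $\mathsf{ISP}(B)$. This class contains $F_{\mathcal K}(\omega)$, as in the proof of (1)$\Rightarrow$(2) of Theorem~\ref{thm:criterion}, so the rule is admissible in $\mathcal D_{\mathcal K}$ by Lemma~\ref{lem:adm}. It is not derivable, because $S\in\mathcal K$ refutes it.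

(ii) By Lemma~\ref{lem:irr}(a), every $\mathcal Q$-irreducible algebra embeds into $F$, so $\Sigma$ represents all of them. Finite algebras that embed into each other are isomorphic, so $\Sigma$ is partially ordered. A nontrivial $S\le F$ is $\mathcal Q$-irreducible if and only if its non-injective homomorphisms into $F$ do not separate points. Necessity holds as $F\in\mathcal Q$. For sufficiency, let non-injective maps $f_i:S\to C_i\in\mathcal Q$ separate points; given $a\ne b$, choose $i$ with $f_i(a)\ne f_i(b)$ and $g:C_i\to F$ with $g(f_i(a))\ne g(f_i(b))$; then $g\circ f_i:S\to F$ is non-injective and separates $a$ from $b$. So $\Sigma$ is computable.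

Let $\mathcal K\subseteq\mathcal Q$ be a quasivariety. It is closed under $\mathsf{IS}$, so $\mathcal K\cap\Sigma$ is a down-set. If $B\in\mathcal K$ is finite, the $\mathcal Q$-irreducible members of $\mathsf H(B)$ lie in $\mathcal Q\cap\mathsf V(\mathcal K)$, which equals $\mathcal K$ by Theorem~\ref{thm:criterion}(4); so $B\in\mathsf{ISP}(\mathcal K\cap\Sigma)$ by Lemma~\ref{lem:irr}(b). By (F2), (F4) and local finiteness, $\mathcal K=\mathsf{ISP}(\mathcal K\cap\Sigma)$. Therefore $\mathcal K\subseteq\mathcal K'$ if and only if $\mathcal K\cap\Sigma\subseteq\mathcal K'\cap\Sigma$. If $D\subseteq\Sigma$ is a down-set and $\mathcal K=\mathsf{ISP}(D)$, every $S\in\mathcal K\cap\Sigma$ embeds into a member of $D$ by Lemma~\ref{lem:irr}(a), so $\mathcal K\cap\Sigma=D$; the map is onto. The statements on extensions follow from Corollary~\ref{cor:bijection}. Finally, adding to $\mathcal D^\circ$ all formulas valid in $\mathcal K$ as axioms gives a system whose class of algebras is $\mathcal Q\cap\mathsf V(\mathcal K)=\mathcal K$.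
\end{proof}

For $A=\mathbf 3$ we have $\mathcal Q=\mathsf{ISP}(\mathbf 3)$ and $\Sigma$ is the chain $\mathbf 2<\mathbf 3$; its three down-sets are the three quasivarieties of Example~\ref{ex:chain}.

\section{A triply exponential bound}\label{sec:complexity}

As written, the algorithm uses $|S|$ generators, and the bound $|S|\le|F|\le|A|^{|A|^k}$ is doubly exponential. Duality saves two exponentials: a finite Heyting algebra is generated by as many elements as its dual poset has points, and one can search through the dual posets instead of the algebras.

\begin{theorem}\label{thm:complexity}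
Let $A$, $k$, $\mathcal V$, $F$ be as in Theorem~\ref{thm:decide}, and put $a=|A|$, $j=|A_*|$, $n=a^kj$. The structural completion of $L(A)$ is not HSC if and only if there are finite posets $X,Y$ such that $|X|\le n$, $|Y|\le a^nj$, $X$ is an upset of $Y$, $\mathrm{Up}(X),\mathrm{Up}(Y)\in\mathsf{ISP}(F)$ and $\mathrm{Up}(X)\notin\mathsf{ISP}(\mathrm{Up}(Y))$. The problem of Theorem~\ref{thm:main} is in \textup{3-EXPTIME}.
\end{theorem}

\begin{proof}
Let $\mathcal Q=\mathsf{ISP}(F)$. Posets $X,Y$ as stated violate condition (2) of Theorem~\ref{thm:criterion}, since $\mathrm{Up}(X)\in\mathsf H(\mathrm{Up}(Y))$ by (D2). For the converse note first that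
\[
|F_{\mathcal V}(d)_*|\le a^dj\qquad\text{for all finite } d,
\]
because $F_{\mathcal V}(d)\le A^{A^d}$, so by (D2) and (D3) the poset $F_{\mathcal V}(d)_*$ is a p-morphic image of $a^d$ disjoint copies of $A_*$. Let $S,B$ violate condition (3). As $S$ embeds into $F$, the poset $X=S_*$ is a p-morphic image of $F_*$, so $|X|\le n$. Every upset of $X$ is a union of sets ${\uparrow}x$, so $S\cong\mathrm{Up}(X)$ is generated by at most $n$ elements. By Lemma~\ref{lem:irr}(c) there is $B_0\le B$ generated by at most $n$ elements with $S\in\mathsf H(B_0)$. The algebra $S$ does not embed into $B_0$, so $S\notin\mathsf{ISP}(B_0)$ by Lemma~\ref{lem:irr}(a). Let $Y=(B_0)_*$. As $B_0$ is a quotient of $F_{\mathcal V}(n)$, $Y$ is isomorphic to an upset of $F_{\mathcal V}(n)_*$, so $|Y|\le a^nj$; and $X$ is isomorphic to an upset of $Y$.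

For the time bound let $a\ge2$ (for trivial $A$ the answer is ``yes''), take $k=a$, and put $m=a^nj$. Prime filters of a finite lattice are principal, so $1\le j\le a$. Then $n\le a^{a+1}$ and $n\le m\le a^{n+1}$: $n$ is exponential and $m$ doubly exponential in a polynomial of $a$. The algebra $F$ has at most $a^{a^k}\le m$ elements, so $F$ and $F_*$ are computed in time polynomial in $m$, and $|F_*|\le n$. There are at most $(m+1)2^{m^2}$ orders on sets $\{1,\dots,r\}$ with $r\le m$, and each such $Y$ has at most $2^m$ upsets $X$. By Lemma~\ref{lem:pm}(b), the three $\mathsf{ISP}$ conditions are decided by listing all maps $F_*\to X$, $F_*\to Y$ and $Y\to X$, at most $m^m$ of each kind, and checking in time polynomial in $m$ which are p-morphisms. The total time is $2^{p(m)}$ for a polynomial $p$, which is triply exponential in the size of the input, since the input has size at least $a$.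
\end{proof}

\section{Locally tabular logics}\label{sec:loctab}

A superintuitionistic logic $L$ is \emph{locally tabular} if $F_L(n):=F_{\mathcal V_L}(n)$ is finite for every finite $n$, that is, if $\mathcal V_L$ is locally finite. Theorem~\ref{thm:criterion} still applies. Lemma~\ref{lem:F} does not, so the argument no longer supplies one finite algebra containing all irreducibles, and it yields one half of decidability.

\begin{theorem}\label{thm:loctab}
Let $L$ be a locally tabular superintuitionistic logic with $n\mapsto F_L(n)$ computable. Then the property ``the structural completion of $L$ is not HSC'' is semidecidable, uniformly in a program for $n\mapsto F_L(n)$.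
\end{theorem}

\begin{proof}
Let $F_L(\omega)=F_{\mathcal V_L}(\omega)$ and $\mathcal Q=\mathsf Q(F_L(\omega))\subseteq\mathcal V_L$. By Proposition~\ref{prop:translation}(c) and Theorem~\ref{thm:criterion}, the property holds if and only if there are finite $S,B\in\mathcal Q$ with $S\in\mathsf H(B)$ and $S\notin\mathsf{ISP}(B)$. We claim that a finite Heyting algebra $C$ lies in $\mathcal Q$ if and only if $C\in\mathsf{ISP}(F_L(m))$ for some finite $m$. One direction holds as $F_L(m)$ embeds into $F_L(\omega)$. Let $C\in\mathcal Q$ and $a\ne b$ in $C$. The rule $r_{C,a,b}$ fails in $C$, hence in $F_L(\omega)$, so by Lemma~\ref{lem:diagram} some homomorphism $h_{ab}:C\to F_L(\omega)$ separates $a$ from $b$. The images of the finitely many maps $h_{ab}$ contain finitely many elements, each a term in finitely many generators; so they all lie in the copy of $F_L(m)$ generated by the first $m$ generators, for some $m$. This proves the claim, and the same $m$ can be taken for $S$ and $B$ since $F_L(m)$ embeds into $F_L(m')$ for $m\le m'$.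

Now enumerate all triples $(S,B,m)$ and halt when $S,B\in\mathsf{ISP}(F_L(m))$, $S\in\mathsf H(B)$ and $S\notin\mathsf{ISP}(B)$; each of these conditions is decidable.
\end{proof}

\section{An algebra for which the answer is ``no''}\label{sec:no}

Let $\mathcal V=\mathsf V(A)$ and $\mathcal Q=\mathsf Q(F_{\mathcal V}(\omega))$. If $B$ is finite and $\mathsf V(B)=\mathcal V$, then $\mathcal Q\subseteq\mathsf{ISP}(B)$, as in Example~\ref{ex:N}, and $B$ belongs to no pair violating Theorem~\ref{thm:criterion}(2). So $A$ must generate a larger variety than $B$, and the extra room must be used to place both $S$ and $B$ in $\mathcal Q$.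

Let $G$ be the poset with maximal points $x_1,x_2,x_3$, points $e_{12}<x_1,x_2$ and $e_{23}<x_2,x_3$, and least point $\rho<e_{12},e_{23}$. Let $N$ be the poset of Example~\ref{ex:N}, and
\[
A=\mathrm{Up}(G)\times\mathrm{Up}(N)\cong\mathrm{Up}(G\sqcup N).
\]
An upset of $G$ omitting $\rho$ is a subset of $\{x_1,x_2,x_3\}$ together with some of the $e$'s that it permits: $\{x_1,x_2\}$ and $\{x_2,x_3\}$ give $2$ upsets each, $\{x_1,x_2,x_3\}$ gives $4$, and the other five subsets give $1$ each. With $G$ itself this makes $14$. The poset $N$ has $2\cdot3+1=7$ upsets. So $|A|=98$.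

\begin{theorem}\label{thm:no}
For $A=\mathrm{Up}(G)\times\mathrm{Up}(N)$, the structural completion of $L(A)$ is not hereditarily structurally complete.
\end{theorem}

The violating pair is dual to the posets $Y=\{p,q,b,c,v,t\}$, with order generated by
\[
b<q,\qquad c<p,\ c<q,\qquad v<b,\ v<c,\qquad t<p,\ t<b,
\]
and $X={\uparrow}v=\{p,q,b,c,v\}$; see Figure~\ref{fig:GY}. Note that ${\uparrow}t=\{t,p,b,q\}$ is a copy of $N$, and that $X$ arises from $G$ by identifying $x_2$ with $x_3$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\node (x1) at (0,3) {$x_1$}; \node (x2) at (1.4,3) {$x_2$}; \node (x3) at (2.8,3) {$x_3$};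
\node (e1) at (0.7,1.8) {$e_{12}$}; \node (e2) at (2.1,1.8) {$e_{23}$}; \node (r) at (1.4,0.6) {$\rho$};
\draw (x1)--(e1)--(x2)--(e2)--(x3) (e1)--(r)--(e2);
\node at (1.4,-0.6) {$G$};
\node (p) at (5,3) {$p$}; \node (q) at (7.5,3) {$q$}; \node (c) at (6.2,2.1) {$c$};
\node (b) at (8,2.1) {$b$}; \node (v) at (6.7,1.2) {$v$}; \node (t) at (6.5,0.1) {$t$};
\draw (p)--(c)--(q)--(b)--(v)--(c);
\draw[dashed] (p)--(t)--(b);
\node at (6.5,-0.6) {$Y$};
\end{tikzpicture}
\caption{Hasse diagrams of $G$ and $Y$. The solid edges of $Y$ form the upset $X={\uparrow}v$; the dashed edges join the extra point $t$, which prevents any p-morphism from $Y$ onto $X$.}\label{fig:GY}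
\end{figure}

\begin{lemma}\label{lem:XY}
$\mathrm{Up}(X)\in\mathsf H(\mathrm{Up}(Y))$ and $\mathrm{Up}(X)\notin\mathsf{ISP}(\mathrm{Up}(Y))$.
\end{lemma}

\begin{proof}
The first claim holds as $X$ is an upset of $Y$. If the second fails, Lemma~\ref{lem:pm}(b) gives a p-morphism $l:Y\to X$ and $y$ with $l(y)=v$. Then $|{\uparrow}y|\ge5$, so $y=v$ and $l$ permutes $X$. Hence $|{\uparrow}l(x)|=|{\uparrow}x|$ for $x\in X$. The points $b$ and $c$ are the only ones with $|{\uparrow}x|=2$ and $3$ respectively, so $l$ fixes them; it then fixes $q$, the only point strictly above $b$, and the remaining point $p$. Now ${\uparrow}l(t)=l({\uparrow}t)=\{l(t),p,q,b\}$. The only point of $X$ below both $p$ and $b$ is $v$, so $l(t)=v$; but $c\in{\uparrow}v$ and $c\notin\{v,p,q,b\}$.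
\end{proof}

It remains to place both algebras in $\mathcal Q$. We embed them into $F_{\mathcal V}(2)$, that is, we map $U=F_{\mathcal V}(2)_*$ onto $X$ and onto $Y$. We do not compute $U$; three properties suffice. Let $c_1,c_2\subseteq U$ be the upsets corresponding to the free generators, and call $\{i:y\in c_i\}$ the \emph{color} of $y\in U$.

\begin{lemma}\label{lem:U}
\begin{enumerate}
\item[(U1)] For every $y\in U$ there are $w_0\in G\sqcup N$ and a p-morphism $h$ from ${\uparrow}w_0$ onto ${\uparrow}y$ with $h(w_0)=y$. Chains in $U$ have at most three elements.
\item[(U2)] For $Z\in\{G,N\}$ and upsets $Z_1,Z_2$ of $Z$ there is a p-morphism $\gamma:Z\to U$ with $\gamma^{-1}(c_i)=Z_i$ for $i=1,2$.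
\item[(U3)] Maximal points of $U$ with equal colors coincide.
\end{enumerate}
\end{lemma}

\begin{proof}
(U1) Since $F_{\mathcal V}(2)\le A^{A^2}$, some p-morphism maps a disjoint union of copies of $G\sqcup N$ onto $U$. Restrict it to ${\uparrow}w_0$ for a preimage $w_0$ of $y$. Chains lift by Lemma~\ref{lem:pm}(a), and chains in $G\sqcup N$ have at most three elements. (U2) As $\mathrm{Up}(Z)\in\mathsf H(A)$, some homomorphism $\mathrm{Up}(U)\to\mathrm{Up}(Z)$ sends $c_i$ to $Z_i$; take its dual. (U3) For maximal $m$ the inclusion $\{m\}\to U$ is a p-morphism. Its dual is the homomorphism $\mathrm{Up}(U)\to\mathbf 2$ sending $W$ to $1$ if and only if $m\in W$. This map is determined by its values on $c_1,c_2$, that is, by the color of $m$, and it determines $m$ by its values on the upsets $\{m'\}$ with $m'$ maximal.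
\end{proof}

Apply (U2) to $G$ with $Z_1=\{x_2,x_3\}$, $Z_2=\{x_3\}$ to get $\gamma:G\to U$, and to $N$ with $Z_1=\{\kappa\}$, $Z_2=\emptyset$ to get $\gamma':N\to U$. The points $\gamma(x_1),\gamma(x_2),\gamma(x_3)$ are maximal of colors $\emptyset,\{1\},\{1,2\}$, hence distinct, and (U3) gives $\gamma'(\pi)=\gamma(x_1)$ and $\gamma'(\kappa)=\gamma(x_2)$. Let $P=\{\gamma(x_1)\}$ and let $R$ be the set of all other maximal points of $U$. Each $y\in U$ is of exactly one type: \emph{type $P$} if $M(y)\subseteq P$, \emph{type $R$} if $M(y)\subseteq R$, and \emph{mixed} if $M(y)$ meets both. Since $y\le y'$ implies $M(y')\subseteq M(y)$, types $P$ and $R$ are inherited upward. Below, ``above'' and ``below'' allow equality.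

Both maps send $P$ to $p$ and $R$ to $q$; they differ in which points go to $b$. A map onto $X$ must respect the fact that in $X$ a point below $p$ and $b$ is also below $c$. So it may not send $\gamma'(\beta)$ to $b$, for then $\gamma'(\tau)$ would have no image. We send to $b$ only points with two distinct points of $R$ above them. A mixed point below such a point has three maximal points above it, so it comes from the least point of $G$, and the second edge of $G$ supplies $c$. The map onto $Y$, where $t$ is available, can send all non-maximal points of type $R$ to $b$.

\begin{lemma}\label{lem:g}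
There is a p-morphism $g$ from $U$ onto $X$.
\end{lemma}

\begin{proof}
Call $z\in U$ a \emph{fork} if ${\uparrow}z=\{z,m,m'\}$ with $m\ne m'$ in $R$ and $z$ not maximal; call $y$ \emph{low} if it is below a fork. Define
\[
g(y)=\begin{cases}p&y\text{ of type }P,\\ b&y\text{ of type }R,\text{ low},\\ q&y\text{ of type }R,\text{ not low},\end{cases}
\qquad
g(y)=\begin{cases}v&y\text{ mixed, low},\\ c&y\text{ mixed, not low}.\end{cases}
\]

\emph{Monotonicity.} Let $y\le y'$; if $y$ is not low, neither is $y'$. If $g(y)=p$, then $y'$ has type $P$ and $g(y')=p$. If $g(y)=b$, then $y'$ has type $R$ and $g(y')\in\{b,q\}$. If $g(y)=q$, then $y'$ has type $R$ and is not low, so $g(y')=q$. If $g(y)=c$, then $y'$ is not low, so $g(y')\in\{p,q,c\}$. If $g(y)=v$, there is nothing to prove.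

\emph{Back condition.} Maximal points are not low, so $g$ sends $P$ to $p$ and $R$ to $q$; forks go to $b$. This settles the cases $g(y)\in\{p,q,b,c\}$, and for $g(y)=v$ it provides points above $y$ with images $p,q,b$. We need one with image $c$. Let $z\ge y$ be a fork, and take $w_0,h$ from (U1). The set $M(y)=h(M(w_0))$ contains two points of $R$ and the point of $P$. Only $\rho$ has three maximal points above it in $G\sqcup N$, so $w_0=\rho$ and $h(x_1),h(x_2),h(x_3)$ are distinct. Write $z=h(w)$. As $z$ is not maximal, $w$ is not maximal; as $z$ has type $R$ and $h(\rho)=y$ is mixed, $w\ne\rho$. So $w\in\{e_{12},e_{23}\}$. Both points of $M(w)$, among them $x_2$, are sent into $M(z)\subseteq R$, so the remaining $x_i$ is sent into $P$. For the other point $w'$ of $\{e_{12},e_{23}\}$ we have $M(w')=\{x_2,x_i\}$, so $M(h(w'))$ has one point in $R$ and one in $P$. Thus $h(w')\ge y$ is mixed and not low, since a low point has two points of $R$ above it; so $g(h(w'))=c$.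

\emph{Surjectivity.} We have ${\uparrow}\gamma(e_{23})=\{\gamma(e_{23}),\gamma(x_2),\gamma(x_3)\}$ with $\gamma(x_2)\ne\gamma(x_3)$ in $R$, and a point below two distinct maximal points is not maximal; so $\gamma(e_{23})$ is a fork. The point $\gamma(\rho)$ is below it and is mixed, so $g(\gamma(\rho))=v$. The image of $g$ is an upset containing $v$.
\end{proof}

\begin{lemma}\label{lem:f}
There is a p-morphism $f$ from $U$ onto $Y$.
\end{lemma}

\begin{proof}
Call $z\in U$ a \emph{$b$-point} if it is non-maximal of type $R$, and a \emph{$c$-point} if it is mixed with no $b$-point above it. Let $f$ send points of type $P$ to $p$, points of $R$ to $q$, $b$-points to $b$ and $c$-points to $c$. Every remaining point $y$ is mixed with a $b$-point above it; put $f(y)=v$ if a $c$-point is above $y$, and $f(y)=t$ otherwise.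

\emph{Back condition.} If $f(y)=b$, a point of $R$ is above $y$. If $y$ is mixed, the point of $P$ and a point of $R$ are above it; if moreover $f(y)\in\{v,t\}$, so is a $b$-point, and if $f(y)=v$, so is a $c$-point. These points have the required images.

\emph{Monotonicity.} Let $y\le y'$. If $f(y)=p$, then $f(y')=p$. If $f(y)=q$, then $y'=y$. If $f(y)=b$, then $y'$ has type $R$ and $f(y')\in\{b,q\}$. If $f(y)=c$, no $b$-point is above $y'$, so $f(y')\notin\{b,v,t\}$. If $f(y)=t$, no $c$-point is above $y'$, so $f(y')\notin\{c,v\}$. If $f(y)=v$, we must exclude $f(y')=t$, and here the height of $U$ is used. Suppose $f(y')=t$. Then $y<y'$; there is a $b$-point $y''\ge y'$, with $y''\ne y'$ as $y'$ is mixed; and $y''<m$ for a maximal $m$. The chain $y<y'<y''<m$ contradicts (U1).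

\emph{Surjectivity.} The point $\gamma(e_{23})$ is a $b$-point. The point $\gamma(e_{12})$ is mixed, and the only other points above it are $\gamma(x_1),\gamma(x_2)$, which are maximal; so it is a $c$-point. As $\gamma(\rho)$ is mixed and below both, $f(\gamma(\rho))=v$. The point $\gamma'(\beta)$ has color $\emptyset$ and lies below $\gamma'(\kappa)$, of color $\{1\}$; so it is not maximal, and $M(\gamma'(\beta))=\{\gamma'(\kappa)\}\subseteq R$ makes it a $b$-point. In ${\uparrow}\gamma'(\tau)=\{\gamma'(\tau),\gamma'(\pi),\gamma'(\beta),\gamma'(\kappa)\}$ the only mixed point is $\gamma'(\tau)$, which has a $b$-point above it and so is not a $c$-point. Hence $f(\gamma'(\tau))=t$. The image of $f$ is an upset containing $v$ and $t$, and ${\uparrow}v\cup{\uparrow}t=Y$.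
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:no}]
By Lemmas~\ref{lem:g} and~\ref{lem:f} and (D2), $\mathrm{Up}(X)$ and $\mathrm{Up}(Y)$ embed into $F_{\mathcal V}(2)$, which embeds into $F_{\mathcal V}(\omega)$; so both lie in $\mathcal Q$. By Lemma~\ref{lem:XY} they violate condition (2) of Theorem~\ref{thm:criterion}. Hence $\mathcal Q$ is not HSC, and Proposition~\ref{prop:translation}(c) gives the claim.
\end{proof}

\begin{thebibliography}{9}
\bibitem{Citkin} Alex Citkin, \emph{Hereditarily Structurally Complete Superintuitionistic Deductive Systems}, arXiv:1611.04809 (2016).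
\end{thebibliography}
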